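\title{Separation by invariant functions fails for reducts of Ramsey structures}

\begin{abstract}
Let $N$ be a reduct of a countable $\omega$-categorical Ramsey structure, let $H=\operatorname{Aut}(N)$, let $W$ be a sort of $N^{eq}$ and let $F$ be a field. Given an $H$-invariant subspace $V$ of the permutation module $FW$ and a vector $x\notin V$, can $x$ be separated from $V$ by a function on $W$ that is invariant under the pointwise stabilizer $H_{(S)}$ of a finite set $S$? We show that the answer is no: for the structure $N$ made of infinitely many dense cyclic orders and $W=N^2$, separation fails over every field. We also show that separation holds when some $H_{(S)}$ is $F$-amenable, a linear form of amenability that follows from amenability in characteristic $0$, and we give an exact criterion for separation in terms of invariant functionals on flows.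
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Let $F$ be a field and let a group $H$ act on a set $W$. The \emph{permutation module} $FW$ is the $F$-vector space with basis $W$, with the action of $H$ extended linearly. The \emph{support} of $x=\sum_w\alpha_w w\in FW$ is the finite set $\{w:\alpha_w\neq0\}$. A function $f:W\to F$ extends to the linear functional $f(\sum_w\alpha_w w)=\sum_w\alpha_w f(w)$, and every linear functional on $FW$ arises in this way from exactly one function.

If $V\le FW$ is a subspace and $x\notin V$, linear algebra provides a function $f$ with $f(V)=0$ and $f(x)\ne0$, but gives no control over it. When $V$ is $H$-invariant, one may hope for an $f$ with symmetry. Invariance under all of $H$ is too much to ask: if $H$ is transitive on $W$, $V=0$ and $x=w-w'$ with $w\neq w'$, then an invariant $f$ is constant and $f(x)=0$. The indicator function of $\{w\}$ does separate, and it is invariant under the stabilizer of $w$. So one should allow finitely many points to be fixed.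

Let $N$ be a countable $\omega$-categorical structure, $H=\operatorname{Aut}(N)$, and let $W$ be a sort of $N^{eq}$, for example $W=N^n$; these notions are recalled in Section~\ref{sec:background}. For a finite set $S$, write $H_{(S)}$ for its pointwise stabilizer in $H$.

\begin{definition}\label{def:sep}
The structure $N$ has the \emph{separation property for $W$ over $F$} if for every $H$-invariant subspace $V\le FW$ and every $x\in FW\setminus V$ there are a finite set $S\subseteq N$ and an $H_{(S)}$-invariant function $f:W\to F$ with $f(V)=0$ and $f(x)\ne0$.
\end{definition}

The group $H_{(S)}$ has finitely many orbits on $W$, so the $H_{(S)}$-invariant functions form a finite-dimensional space, spanned by the indicator functions of these orbits. The separation property thus says that every invariant subspace is the common kernel of functionals each of which is described by finitely many data.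

For Ramsey structures the following strong form is known. Let $F$ have characteristic $0$, let $M$ be a countable $\omega$-categorical Ramsey structure with $G=\operatorname{Aut}(M)$, let $W'$ be a sort of $M^{eq}$, let $V\le FW'$ be $G$-invariant and let $x\in FW'\setminus V$. Then for any finite $S\subseteq M^{eq}$ containing the support of $x$ there is a $G_{(S)}$-invariant function $f:W'\to F$ with $f(V)=0$ and $f(x)\ne0$. (Proposition~\ref{prop:EA} below contains this statement.) The following question is posed as open in \cite{Evans}.

\begin{quote}
\emph{Let $F$ be a field of characteristic $0$, let $M$ be a countable $\omega$-categorical Ramsey structure and let $N$ be a reduct of $M$. Does $N$ have the separation property for every sort $W$ of $N^{eq}$ over $F$?}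
\end{quote}

There is an evident line of attack. We have $G\le H$, so an $H$-invariant $V$ is $G$-invariant. Choose $S$ so that $H_{(S)}$ fixes the support of $x$, and take a $G_{(S)}$-invariant $f_0$ with $f_0(V)=0$ and $f_0(x)=1$. For $h\in H_{(S)}$ the translate $w\mapsto f_0(hw)$ again kills $V$ and has value $1$ at $x$, and so does every combination of translates whose coefficients add up to $1$. An ``average'' of all translates would be the required function. Two things can obstruct averaging. In characteristic $p$ one cannot average over a subgroup of order $p$, and Example~\ref{ex:pure} shows that this already defeats a pure set; this is why characteristic $0$ is the case to ask about. In characteristic $0$ the group $H_{(S)}$ may fail to be amenable; but $S$ may be enlarged at will, and in Example~\ref{ex:cyclic} one extra point removes the obstruction. One might therefore guess that the answer is yes. It is no.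

Let $M=(\mathbb{Q}\times\mathbb{Q};E,<)$, where $(q,u)\,E\,(r,v)$ if and only if $q=r$, and $<$ is the lexicographic order. Let $N=(\mathbb{Q}\times\mathbb{Q};E,R)$, where $R(a,b,c)$ holds if and only if $a,b,c$ are distinct, pairwise $E$-equivalent, and
\[
a<b<c\quad\text{or}\quad b<c<a\quad\text{or}\quad c<a<b .
\]
So $N$ consists of infinitely many $E$-classes, each carrying a dense cyclic order. For distinct $a,b,c$ in one class put
\[
\Delta(a,b,c)=(a,b)+(b,c)+(c,a)\in FN^2 .
\]

\begin{theorem}\label{thm:counter}
The structure $M$ is a countable $\omega$-categorical Ramsey structure and $N$ is a reduct of $M$. Let $H=\operatorname{Aut}(N)$, let $W=N^2$, let $F$ be a field, and define $V\le FW$ and $x\in FW$ as follows.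
\begin{enumerate}
\item[(a)] If $\operatorname{char}F\neq2$, let $V$ be the span of all $\Delta(a,b,c)+\Delta(a',c',b')$ with $(a,b,c),(a',b',c')\in R$, and let $x=\Delta(a,b,c)$ for some $(a,b,c)\in R$.
\item[(b)] If $\operatorname{char}F=2$, let $V$ be the span of all $(a,b)+(b,a)-(c,d)-(d,c)$ with $a,b$ in different classes and $c,d$ in different classes, and let $x=(a,b)+(b,a)$ for some $a,b$ in different classes.
\end{enumerate}
Then $V$ is $H$-invariant and $x\notin V$, but for every finite $S\subseteq N$, every $H_{(S)}$-invariant $f:W\to F$ with $f(V)=0$ satisfies $f(x)=0$. Thus $N$ does not have the separation property for $N^2$ over any field; in particular the question has a negative answer for every field of characteristic $0$.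
\end{theorem}

The proof occupies Sections~\ref{sec:small} and \ref{sec:counter}. The rest of the paper determines when averaging does work. In Section~\ref{sec:means} we define $F$-amenability, the existence of invariant $F$-linear means on zero-dimensional flows. Theorem~\ref{thm:amenable} shows that some $H_{(S)}$ is $F$-amenable if and only if separation holds in all smooth $FH$-modules; in particular, in characteristic $0$ the separation property holds whenever some $H_{(S)}$ is amenable. Theorem~\ref{thm:sorts} characterizes the separation property for all sorts exactly. Section~\ref{sec:revisit} explains the examples in these terms.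

\section{Structures, groups and flows}\label{sec:background}

\subsection*{Structures}
A relation on a structure $M$ is \emph{$\emptyset$-definable} if it is defined by a first-order formula without parameters; such relations are preserved by $\operatorname{Aut}(M)$. A countably infinite structure $M$ is \emph{$\omega$-categorical} if and only if $\operatorname{Aut}(M)$ has finitely many orbits on $M^n$ for every $n$, and this is the form in which we use the notion. A \emph{reduct} of $M$ is a structure $N$ on the same domain all of whose $\emptyset$-definable relations are $\emptyset$-definable in $M$. Then $G=\operatorname{Aut}(M)$ is a subgroup of $H=\operatorname{Aut}(N)$, so $N$ is $\omega$-categorical if $M$ is. A \emph{sort} of $N^{eq}$ is the set $W$ of classes of an $\emptyset$-definable equivalence relation on some $N^n$; equality gives $W=N^n$. The quotient map $N^n\to W$ is $H$-equivariant, so each $w\in W$ is fixed by $H_{(T)}$ for some finite $T\subseteq N$. Consequently, allowing finite $S\subseteq N^{eq}$ in Definition~\ref{def:sep} changes nothing, since then $H_{(S)}\supseteq H_{(S_0)}$ for some finite $S_0\subseteq N$.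

\begin{lemma}\label{lem:orbits}
Let $M$ be $\omega$-categorical, $N$ a reduct of $M$ and $S\subseteq N$ finite. Then $G_{(S)}$ and $H_{(S)}$ have finitely many orbits on each $N^n$ and on each sort of $N^{eq}$.
\end{lemma}

\begin{proof}
Let the tuple $\bar s$ enumerate $S$. Tuples $\bar a,\bar b\in N^n$ lie in one $G_{(S)}$-orbit if and only if $(\bar s,\bar a)$ and $(\bar s,\bar b)$ lie in one $G$-orbit, and $G$ has finitely many orbits on $N^{|S|+n}$. A sort is an equivariant image of some $N^n$, and $H_{(S)}\supseteq G_{(S)}$.
\end{proof}

\subsection*{Flows}
Automorphism groups carry the topology of pointwise convergence. The subgroups $H_{(S)}$, with $S\subseteq N$ finite, form a base of neighborhoods of $1$ in $H$, so a subgroup of $H$ is open if and only if it contains some $H_{(S)}$. The subgroup $G\le H$ is closed and has the induced topology.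

Let $K$ be a topological group. A \emph{$K$-flow} is a nonempty compact Hausdorff space $X$ with a jointly continuous action $K\times X\to X$. The group $K$ is \emph{extremely amenable} if every $K$-flow has a fixed point, and \emph{amenable} if every $K$-flow carries a $K$-invariant Borel probability measure. By Pestov's theorem \cite{Pestov}, the group $\Gamma=\operatorname{Aut}(\mathbb{Q},<)$ is extremely amenable.

\subsection*{Ramsey structures}
About a general Ramsey structure $M$ we use one fact only: $\operatorname{Aut}(M)$ is extremely amenable. The structures that we must show to be Ramsey are homogeneous and ordered, and for them the notion is as follows. A countable structure $M$ in a finite relational language is \emph{homogeneous} (a Fra\"{\i}ss\'e structure) if every isomorphism between finite substructures extends to an automorphism. It is then $\omega$-categorical, because the orbit of an $n$-tuple is determined by which relations hold among its entries. The \emph{age} of $M$ is the class of finite structures that embed in $M$. The age has the \emph{Ramsey property} if for all $A,B$ in the age and all $k\ge1$ there is $C$ in the age such that, for every coloring with $k$ colors of the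 copies of $A$ in $C$, some copy of $B$ in $C$ has all its copies of $A$ of one color. A homogeneous structure with a linear order in its language is a Ramsey structure when its age has the Ramsey property, and by the theorem of Kechris, Pestov and Todorcevic \cite{KPT} this happens if and only if its automorphism group is extremely amenable. For example, $(\mathbb{Q},<)$ is an $\omega$-categorical Ramsey structure.

\section{Two reducts of the rational order}\label{sec:small}

The two obstructions to averaging are already visible in reducts of $(\mathbb{Q},<)$.

\begin{example}[A pure set in characteristic $p$]\label{ex:pure}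
Let $N$ be the set $\mathbb{Q}$ with no structure, so $H=\operatorname{Sym}(\mathbb{Q})$. Let $\operatorname{char}F=p>0$ and $W=\mathbb{Q}^p$. For a tuple $\bar a$ of $p$ distinct elements let $c(\bar a)\in FW$ be the sum of the $p$ cyclic shifts of $\bar a$. Let $V$ be the span of all $c(\bar a)-c(\bar b)$ and let $x=c(\bar a)$. The function that is $1$ on tuples whose first entry is smaller than all others, and $0$ elsewhere, has value $1$ on every $c(\bar b)$; so it kills $V$, and $x\notin V$. Now let $f$ be $H_{(S)}$-invariant with $f(V)=0$, and choose $\bar b$ outside $S$. The shifts of $\bar b$ lie in one $H_{(S)}$-orbit, so $f(x)=f(c(\bar b))=p\,f(\bar b)=0$. The separation property fails.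
\end{example}

Three features of this example recur below: a function defined from the order of $M$ shows that $x\notin V$; the subspace $V$ moves $x$ to a region that $S$ does not meet; and there the extra symmetry of $N$ forces $f$ to vanish. In characteristic $0$ we need a symmetry that cannot be averaged out, and the cyclic order provides one.

Let $\prec$ be a linear order on a set $D$. The \emph{cyclic order induced by $\prec$} is the relation $R_\prec(a,b,c)$ given by $a\prec b\prec c$ or $b\prec c\prec a$ or $c\prec a\prec b$. Define integer-valued functions by
\[
s_\prec(a,b)=\begin{cases}1& a\prec b,\\ -1& b\prec a,\\ 0&a=b,\end{cases}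
\qquad
\tau_\prec(a,b,c)=s_\prec(a,b)+s_\prec(b,c)+s_\prec(c,a).
\]
For distinct $a,b,c$ we have
\begin{equation}\label{eq:tau}
\tau_\prec(a,b,c)=1\ \text{ if } R_\prec(a,b,c),\qquad \tau_\prec(a,b,c)=-1\ \text{ otherwise.}
\end{equation}
Indeed, if $a\prec b\prec c$ then $\tau_\prec(a,b,c)=1+1-1=1$; both $R_\prec$ and $\tau_\prec$ are invariant under cyclic permutation of the arguments; exactly one of $(a,b,c)$ and $(a,c,b)$ lies in $R_\prec$; and $\tau_\prec(a,c,b)=-\tau_\prec(a,b,c)$ because $s_\prec$ is antisymmetric. So the cyclic order remembers $\tau_\prec$, although it forgets $s_\prec$. In this section write $R=R_<$ and $s=s_<$ for the usual order on $\mathbb{Q}$, and $\Lambda=\operatorname{Aut}(\mathbb{Q},R)$.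

\begin{lemma}[Cutting]\label{lem:cut}
Let $I\subseteq\mathbb{Q}$ be downward closed, and let $<_I$ be the linear order on $\mathbb{Q}$ that agrees with $<$ on $I$ and on $\mathbb{Q}\setminus I$ and places $\mathbb{Q}\setminus I$ before $I$. Then $<_I$ induces the cyclic order $R$.
\end{lemma}

\begin{proof}
Let $\varepsilon$ be the indicator function of $\mathbb{Q}\setminus I$. We claim that
\[
s_{<_I}(a,b)=s(a,b)+2\bigl(\varepsilon(a)-\varepsilon(b)\bigr).
\]
If $a,b$ are both in $I$ or both outside $I$, the two orders agree on them and $\varepsilon(a)=\varepsilon(b)$. If $a\in I$ and $b\notin I$, then $a<b$ and $b<_I a$, and the claim reads $-1=1+2(0-1)$. The remaining case follows since both sides are antisymmetric in $a,b$. Summing over the pairs $(a,b),(b,c),(c,a)$, the terms in $\varepsilon$ cancel, so $\tau_{<_I}=\tau_<$. Now use \eqref{eq:tau}.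
\end{proof}

\begin{lemma}\label{lem:Lambda}
\begin{enumerate}
\item[(a)] $\Lambda$ is transitive on ordered pairs of distinct elements of $\mathbb{Q}$.
\item[(b)] For $z\in\mathbb{Q}$ let $\prec_z$ be the order $<_I$ with $I=(-\infty,z)\cap\mathbb{Q}$. Then $\prec_z$ induces $R$, its least element is $z$, and the stabilizer $\Lambda_z$ of $z$ equals $\operatorname{Aut}(\mathbb{Q},\prec_z)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The subgroup $\Gamma\le\Lambda$ has two orbits on such pairs, the increasing and the decreasing ones, so it suffices to find an element of $\Lambda$ that takes an increasing pair to a decreasing one. Fix an irrational $\theta$ and let $I=(-\infty,\theta)\cap\mathbb{Q}$. Both $I$ and $\mathbb{Q}\setminus I$ are countable dense linear orders without endpoints, hence isomorphic. Let $g$ map $I$ order-isomorphically onto $\mathbb{Q}\setminus I$ and $\mathbb{Q}\setminus I$ order-isomorphically onto $I$. Then $g$ is an isomorphism from $(\mathbb{Q},<_I)$ to $(\mathbb{Q},<)$. Both orders induce $R$ by Lemma~\ref{lem:cut}, so $g\in\Lambda$. If $a<\theta<b$ then $ga>gb$.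

(b) The first two claims follow from Lemma~\ref{lem:cut} and the definition. For distinct $a,b\neq z$, we have $R(z,a,b)$ if and only if $z\prec_z a\prec_z b$, since the other two cases in the definition put $z$ above some element. So $\prec_z$ is determined by $R$ and $z$, and $\Lambda_z$ preserves it. Conversely, an automorphism of $\prec_z$ fixes its least element and preserves the induced cyclic order.
\end{proof}

\begin{example}[One cyclic order]\label{ex:cyclic}
Let $N=(\mathbb{Q},R)$, $H=\Lambda$, $W=\mathbb{Q}^2$ and $\operatorname{char}F\ne2$. Define $\Delta$, $V$ and $x$ as in Theorem~\ref{thm:counter}(a), with $\mathbb{Q}$ as the only class. A function $f$ kills $V$ if and only if there is $\lambda\in F$ such that $f(\Delta(a,b,c))=\lambda$ and $f(\Delta(a,c,b))=-\lambda$ for all $(a,b,c)\in R$, and then $f(x)=\lambda$. By \eqref{eq:tau}, to separate $x$ from $V$ is, after scaling, to solve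
\begin{equation}\label{eq:cob}
f(a,b)+f(b,c)+f(c,a)=\tau_<(a,b,c)\qquad(a,b,c \text{ distinct})
\end{equation}
in $F$. The right side is $\Lambda$-invariant, and $f=s$ is a solution, so $x\notin V$. There is no $\Lambda$-invariant solution: by Lemma~\ref{lem:Lambda}(a) it would have a constant value $\alpha$ on pairs of distinct elements, giving $3\alpha=1$ and $3\alpha=-1$, hence $2=0$. So $S=\emptyset$ does not work. But $S=\{z\}$ does: by Lemma~\ref{lem:Lambda}(b) and \eqref{eq:tau}, $f=s_{\prec_z}$ is a $\Lambda_z$-invariant solution.
\end{example}

A point of $S$ cuts one circle. To defeat every finite $S$, we take infinitely many circles and require \eqref{eq:cob} on all of them at once.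

\section{Infinitely many cyclic orders}\label{sec:counter}

Let $M$, $N$ be as in Theorem~\ref{thm:counter}, with $G=\operatorname{Aut}(M)$ and $H=\operatorname{Aut}(N)$. The relation $R$ is defined from $E$ and $<$ without parameters, so $N$ is a reduct of $M$. To see that $M$ is Ramsey we build $G$ from copies of $\Gamma=\operatorname{Aut}(\mathbb{Q},<)$.

\begin{lemma}\label{lem:closure}
\begin{enumerate}
\item[(a)] If $K_0$ is a closed normal subgroup of a topological group $K$, and $K_0$ and $K/K_0$ are extremely amenable, then so is $K$.
\item[(b)] A product $K=\prod_{i}K_i$ of extremely amenable groups is extremely amenable.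
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $X$ be a $K$-flow and let $Y$ be the set of points fixed by $K_0$. It is nonempty and closed, and it is $K$-invariant because $k_0(ky)=k(k^{-1}k_0k)y=ky$ for $y\in Y$, $k_0\in K_0$, $k\in K$. The action of $K$ on $Y$ factors through $K/K_0$. The resulting action is continuous, because $K\times Y\to K/K_0\times Y$ is an open continuous surjection. So $K/K_0$ fixes a point of $Y$, and $K$ fixes that point.

(b) For a finite set $J$ of indices let $K_J\le K$ be the subgroup of elements that are trivial outside $J$. It is extremely amenable by (a) and induction on $|J|$. In a $K$-flow $X$, the fixed-point sets $X_J$ of the $K_J$ are nonempty and closed, and $X_J\cap X_{J'}\supseteq X_{J\cup J'}$. By compactness some point $y$ lies in all $X_J$. The stabilizer of $y$ is closed and contains the dense subgroup $\bigcup_J K_J$, so it is $K$.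
\end{proof}

\begin{proposition}\label{prop:Ramsey}
$M$ is a countable $\omega$-categorical Ramsey structure.
\end{proposition}

\begin{proof}
For $\sigma\in\Gamma$ and a family $(\gamma_q)_{q\in\mathbb{Q}}$ in $\Gamma$, the map $(q,u)\mapsto(\sigma q,\gamma_q u)$ preserves $E$ and $<$. Conversely, a bijection between subsets of $M$ that preserves $E$ and $<$ has the form $(q,u)\mapsto(\sigma q,\gamma_q u)$ with $\sigma$ and each $\gamma_q$ order-preserving on their domains: points in different classes are compared by their first coordinates, and points in one class by their second coordinates. So $G$ consists of the maps above. Moreover, for an isomorphism between finite substructures, $\sigma$ and the finitely many $\gamma_q$ are finite order-preserving maps, which extend to elements of $\Gamma$; taking $\gamma_q=1$ for the other $q$ gives an extension to an element of $G$. Thus $M$ is homogeneous in a finite relational language, hence $\omega$-categorical.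

The homomorphism $\pi:G\to\Gamma$ that sends an element to its $\sigma$ is continuous, since $\sigma q$ is read off from the image of $(q,0)$. It has the continuous homomorphic section $j(\sigma):(q,u)\mapsto(\sigma q,u)$. Hence the induced continuous bijection $G/\ker\pi\to\Gamma$ has a continuous inverse, namely $j$ followed by the quotient map. The kernel consists of the families $(\gamma_q)$, and pointwise convergence on $\mathbb{Q}\times\mathbb{Q}$ is the product topology on $\Gamma^{\mathbb{Q}}$. By \cite{Pestov} and Lemma~\ref{lem:closure}, $G$ is extremely amenable, and by \cite{KPT}, $M$ is a Ramsey structure.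
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The first sentence has been proved. In both cases $H$ permutes the spanning vectors of $V$, because it preserves $E$ and $R$ and $h\Delta(a,b,c)=\Delta(ha,hb,hc)$; so $V$ is $H$-invariant.

\emph{Case (a).} Let $s:W\to F$ be given by $s(a,b)=s_<(a,b)$ if $a\,E\,b$, and $s(a,b)=0$ otherwise. By \eqref{eq:tau}, applied in each class, $s(\Delta(a,b,c))=1$ and $s(\Delta(a,c,b))=-1$ for all $(a,b,c)\in R$. So $s(V)=0$ and $s(x)=1$, and $x\notin V$.

Let $S\subseteq N$ be finite and let $f$ be $H_{(S)}$-invariant with $f(V)=0$. Since there are infinitely many classes, some class $D$ is disjoint from $S$. A permutation of $D$ that preserves $R$ on $D$, extended by the identity outside $D$, preserves $E$ and $R$, as $R$ holds only within classes; and it fixes $S$ pointwise. Since $(D,R)$ is a copy of the cyclic order on $\mathbb{Q}$, Lemma~\ref{lem:Lambda}(a) shows that $f$ has a single value $\alpha$ on all pairs of distinct elements of $D$. Take $(a',b',c')\in R$ in $D$. Then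
\[
f(\Delta(a',b',c'))=3\alpha=f(\Delta(a',c',b')).
\]
From $\Delta(a',b',c')+\Delta(a',c',b')\in V$ we get $6\alpha=0$, and from $x+\Delta(a',c',b')\in V$ we get $f(x)=-3\alpha$. Hence $2f(x)=0$, and $f(x)=0$ because $\operatorname{char}F\ne2$.

\emph{Case (b).} This is Example~\ref{ex:pure} for $p=2$, played on the set of classes. The function with value $1$ at $(a,b)$ if $a<b$, and $0$ otherwise, has value $1$ on $(a,b)+(b,a)$ whenever $a\neq b$. So it kills $V$ and not $x$, and $x\notin V$. Given $S$ and an $H_{(S)}$-invariant $f$ with $f(V)=0$, choose $c=(q,u)$ and $d=(r,v)$ with $q\ne r$ and both classes disjoint from $S$. The map given by $(q,y)\mapsto(r,y+v-u)$, $(r,y)\mapsto(q,y-v+u)$ and the identity elsewhere sends each class onto a class by an order-preserving map, so it preserves $E$ and $R$. It fixes $S$ pointwise and exchanges $c$ and $d$. Hence $f(c,d)=f(d,c)$, and since $x-(c,d)-(d,c)\in V$ we obtain $f(x)=2f(c,d)=0$.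
\end{proof}

\begin{remark}\label{rem:needed}
Each ingredient of case (a) is needed. With finitely many classes, let $S$ contain one point $z$ of each class and take $f=s_{\prec_z}$ on pairs in the class of $z$ and $0$ elsewhere; this separates $x$ from $V$. If $V$ were spanned only by the vectors with both triples in the same class, then $s_{\prec_z}$ on the class of $x$ and $0$ elsewhere would separate. In characteristic $2$ the constant function $1$ separates, as it takes the value $6=0$ on the spanning vectors and $3=1$ on $x$; this is why case (b) uses another subspace.
\end{remark}

\section{Smooth modules and invariant means}\label{sec:means}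

We now make the averaging argument of Section~\ref{sec:intro} precise. From here on $F$ is any field, and $K$ denotes a topological group in which the open subgroups form a base of neighborhoods of $1$; the groups $H$, $G$ and their subgroups are of this kind.

An $FK$-module $U$ is \emph{smooth} if every vector has an open stabilizer. Finite intersections of open subgroups are open, so it is enough to check this on a spanning set. If $W$ is a sort of $N^{eq}$ and $V\le FW$ is $H$-invariant, then $FW/V$ is a smooth $FH$-module, and $H_{(S)}$-invariant functions $f:W\to F$ with $f(V)=0$ are the same as $H_{(S)}$-invariant linear functionals on $FW/V$. So the separation property asks for invariant functionals that do not vanish at a given nonzero vector of a smooth module. Smoothness is what makes spaces of functions into flows.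

\begin{lemma}\label{lem:shift}
Let $K$ act on a set $\Omega$ with open point stabilizers and let $Z$ be a Hausdorff space. Then the action $(k\cdot f)(\omega)=f(k^{-1}\omega)$ of $K$ on $Z^\Omega$ is jointly continuous for the product topology. Hence every nonempty compact invariant subset of $Z^\Omega$ is a $K$-flow.
\end{lemma}

\begin{proof}
Fix $\omega$ and $k_0$. For $k$ in the neighborhood $\{k:k_0k^{-1}\in\operatorname{Stab}(\omega)\}$ of $k_0$ we have $k^{-1}\omega=k_0^{-1}\omega$, so $(k\cdot f)(\omega)=f(k_0^{-1}\omega)$, which is continuous in $f$.
\end{proof}

A compact Hausdorff space is \emph{zero-dimensional} if its clopen sets form a base. For a zero-dimensional $K$-flow $X$ let $C(X,F)$ be the space of locally constant functions $X\to F$, with $(k\varphi)(y)=\varphi(k^{-1}y)$. By compactness such a function has finite image, so $C(X,F)$ is spanned by the indicator functions $1_P$ of clopen sets $P$. This module is smooth. For if $P$ is clopen, continuity of the action and compactness of $P$ give a neighborhood $O$ of $1$ with $OP\subseteq P$; an open subgroup $L\subseteq O$ satisfies $lP\subseteq P$ and $l^{-1}P\subseteq P$ for $l\in L$, so $L$ fixes $1_P$.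

\begin{definition}\label{def:Famen}
A \emph{mean} on $X$ is an $F$-linear map $m:C(X,F)\to F$ with $m(1)=1$. The group $K$ is \emph{$F$-amenable} if every zero-dimensional $K$-flow has a $K$-invariant mean.
\end{definition}

No positivity is required, and none would make sense in $F$. A finite discrete group $K$ is $F$-amenable if and only if $|K|\neq0$ in $F$: in that case $m(\varphi)=|K|^{-1}\sum_k\varphi(ky)$ is an invariant mean for any point $y$, and conversely an invariant mean on the flow $K$ has a common value $\alpha$ on the indicator functions of points, with $|K|\alpha=1$. Means are transported along maps: if $\eta:X\to Y$ is a continuous $K$-equivariant map of zero-dimensional $K$-flows and $m$ is an invariant mean on $X$, then $\varphi\mapsto m(\varphi\circ\eta)$ is an invariant mean on $Y$, since $(k\varphi)\circ\eta=k(\varphi\circ\eta)$.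

\begin{lemma}\label{lem:Famen}
\begin{enumerate}
\item[(a)] If $F_0$ is the prime field of $F$, then $K$ is $F$-amenable if and only if it is $F_0$-amenable.
\item[(b)] If $K$ is extremely amenable, then it is $F$-amenable.
\item[(c)] If $\operatorname{char}F=0$ and $K$ is amenable, then $K$ is $F$-amenable.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Taking coordinates in a basis of $F$ over $F_0$ shows that $C(X,F)=C(X,F_0)\otimes_{F_0}F$, so an invariant mean over $F_0$ extends $F$-linearly to one over $F$. Conversely, restrict an invariant mean over $F$ to $C(X,F_0)$ and compose with an $F_0$-linear map $F\to F_0$ that sends $1$ to $1$.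

(b) Evaluate at a fixed point.

(c) Let $\mu$ be an invariant Borel probability measure on $X$. Its values are real and need not lie in $F$, so we choose a $\mathbb{Q}$-linear map $\rho:\mathbb{R}\to\mathbb{Q}$ with $\rho(1)=1$ and use $\mathbb{Q}\subseteq F$. The function $\nu=\rho\circ\mu$ on clopen sets is finitely additive and invariant, with $\nu(X)=1$. Put $m(\varphi)=\sum_{a\in F}\nu(\varphi^{-1}(a))\,a$. By additivity, $m(\varphi)=\sum_i\nu(P_i)\,\varphi(P_i)$ for every finite clopen partition $(P_i)$ on whose parts $\varphi$ is constant. Using a partition that serves two given functions, we see that $m$ is linear. It is invariant, and $m(1)=1$.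
\end{proof}

We must be free to enlarge $S$, that is, to pass to an open subgroup $L\le K$. The difficulty is that an $L$-flow need not carry an action of $K$; we build a $K$-flow that maps to it.

\begin{lemma}[Co-induction]\label{lem:coind}
Let $L\le K$ be open and let $Y$ be an $L$-flow. There are a $K$-flow $\hat Y$ and a continuous $L$-equivariant map $\eta:\hat Y\to Y$, and $\hat Y$ is zero-dimensional if $Y$ is. Consequently, if $K$ is extremely amenable then so is $L$, and if $K$ is $F$-amenable then so is $L$.
\end{lemma}

\begin{proof}
Let $\hat Y$ be the set of functions $g:K\to Y$ with $g(kl)=l^{-1}g(k)$ for all $k\in K$ and $l\in L$, with the topology of pointwise convergence and the action $(k\cdot g)(k')=g(k^{-1}k')$. Let $\Sigma$ be a set of representatives of the cosets $kL$. Restriction to $\Sigma$ is a bijection $\hat Y\to Y^{\Sigma}$, and a homeomorphism since $g(rl)=l^{-1}g(r)$ depends continuously on $g(r)$. So $\hat Y$ is nonempty, compact and Hausdorff, and zero-dimensional if $Y$ is.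

For continuity of the action, fix $r,k_0\in K$ and put $l=r^{-1}k_0k^{-1}r$, a continuous function of $k$ with value $1$ at $k_0$. As $L$ is open, $l\in L$ for $k$ near $k_0$, and then
\[
(k\cdot g)(r)=g(k^{-1}r)=g(k_0^{-1}r\,l)=l^{-1}g(k_0^{-1}r),
\]
which is jointly continuous in $(k,g)$. The map $\eta(g)=g(1)$ is continuous, and $\eta(l\cdot g)=g(l^{-1})=l\,\eta(g)$ for $l\in L$. Finally, $\eta$ sends a $K$-fixed point to an $L$-fixed point and transports a $K$-invariant mean on $\hat Y$ to an $L$-invariant mean on $Y$.
\end{proof}

Next we produce the first functional $f_0$ from extreme amenability. One would like to find a fixed point in the set of linear functionals with value $1$ at $x$, but for infinite $F$ this set need not be compact. We therefore forget the scalars and use additive maps into the compact group $\mathbb{R}/\mathbb{Z}$.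

\begin{proposition}\label{prop:EA}
Let $K$ be extremely amenable, let $U$ be a smooth $FK$-module, and let $0\ne x\in U$ be fixed by $K$. Then there is a $K$-invariant linear map $f:U\to F$ with $f(x)=1$.
\end{proposition}

\begin{proof}
Let $J$ be the span of all $u-ku$ with $u\in U$, $k\in K$. A linear functional is invariant if and only if it kills $J$, so it suffices to show $x\notin J$. Since $\lambda(u-ku)=\lambda u-k(\lambda u)$, the space $J$ is already generated by the elements $u-ku$ as an additive group.

The additive group generated by $x$ is infinite cyclic or cyclic of prime order, so it has a homomorphism to $\mathbb{R}/\mathbb{Z}$ with value $c\neq0$ at $x$. As $\mathbb{R}/\mathbb{Z}$ is divisible, a homomorphism into it from a subgroup of an abelian group extends to the whole group. So the set $\Theta$ of additive homomorphisms $\chi:U\to\mathbb{R}/\mathbb{Z}$ with $\chi(x)=c$ is nonempty. It is closed in the compact space $(\mathbb{R}/\mathbb{Z})^U$, and invariant because $K$ acts additively and fixes $x$. By Lemma~\ref{lem:shift} it is a $K$-flow. A fixed point $\chi$ satisfies $\chi(u-ku)=0$ for all $u,k$, so $\chi(J)=0$, while $\chi(x)=c\ne0$.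
\end{proof}

Applied to $K=G_{(S)}$, which is open in $G$, and to $x+V\in FW'/V$, Lemma~\ref{lem:coind} and Proposition~\ref{prop:EA} give the separation property of Ramsey structures quoted in Section~\ref{sec:intro}.

To average the translates of $f_0$ by a mean, they must lie in a compact space. This is where $\omega$-categoricity enters: it bounds the number of values that the translates take at a given vector.

\begin{proposition}\label{prop:flow}
Let $N$ be a reduct of a countable $\omega$-categorical Ramsey structure $M$. Let $U$ be a smooth $FH$-module, $T\subseteq N$ finite, and $0\neq x\in U$ fixed by $H_{(T)}$. Then there are finite sets $A_u\subseteq F$ $(u\in U)$ with $A_{hu}=A_u$ for $h\in H$, and a nonempty closed $H_{(T)}$-invariant set $X\subseteq\prod_uA_u$ all of whose elements are linear functionals with value $1$ at $x$. In particular $X$ is a zero-dimensional $H_{(T)}$-flow.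
\end{proposition}

\begin{proof}
The group $G_{(T)}$ is open in $G$, hence extremely amenable by Lemma~\ref{lem:coind}, and $U$ is smooth as a $G_{(T)}$-module. Proposition~\ref{prop:EA} gives a $G_{(T)}$-invariant linear $f_0:U\to F$ with $f_0(x)=1$. Put $A_u=f_0(Hu)$, so $A_{hu}=A_u$. To see that $A_u$ is finite, choose a tuple $\bar a\in N^n$ whose stabilizer in $H$ fixes $u$. Then $h\bar a\mapsto hu$ is a well-defined $H$-equivariant map from $H\bar a$ onto $Hu$. By Lemma~\ref{lem:orbits}, $G_{(T)}$ has finitely many orbits on $H\bar a$, hence on $Hu$, and $f_0$ is constant on each.

Let $X$ be the closure of $\{f_0\circ h:h\in H_{(T)}\}$ in the compact zero-dimensional space $\prod_uA_u\subseteq F^U$, where $F$ is discrete. The set of translates is invariant, as $k\cdot(f_0\circ h)=f_0\circ hk^{-1}$, so $X$ is an $H_{(T)}$-flow by Lemma~\ref{lem:shift}. Each translate is linear and has value $f_0(hx)=1$ at $x$. The conditions $f(u+u')=f(u)+f(u')$, $f(\lambda u)=\lambda f(u)$ and $f(x)=1$ each involve finitely many coordinates, so they pass to the closure.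
\end{proof}

\section{Amenable stabilizers give separation}\label{sec:amenable}

\begin{theorem}\label{thm:amenable}
Let $N$ be a reduct of a countable $\omega$-categorical Ramsey structure $M$, let $H=\operatorname{Aut}(N)$ and let $F$ be any field. The following are equivalent.
\begin{enumerate}
\item[(1)] $H_{(S)}$ is $F$-amenable for some finite $S\subseteq N$.
\item[(2)] For every smooth $FH$-module $U$ and every $0\ne x\in U$ there are a finite $S\subseteq N$ and an $H_{(S)}$-invariant linear map $f:U\to F$ with $f(x)\ne0$.
\end{enumerate}
Consequently, if \textup{(1)} holds, then $N$ has the separation property for all sorts $W$ over $F$. In particular this is so if $\operatorname{char}F=0$ and some $H_{(S)}$ is amenable, for example if $H$ is amenable.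
\end{theorem}

\begin{proof}
(1)$\Rightarrow$(2). Let $H_{(S_0)}$ be $F$-amenable and let $x$ be fixed by $H_{(T)}$, with $S_0$ and $T$ finite. Put $S=S_0\cup T$. Then $H_{(S)}$ fixes $x$ and is $F$-amenable by Lemma~\ref{lem:coind}. Let $X$ be the $H_{(S)}$-flow of Proposition~\ref{prop:flow}, and let $m$ be an invariant mean on it. For $u\in U$ the function $\operatorname{ev}_u(f)=f(u)$ on $X$ is continuous with values in the finite set $A_u$, so it lies in $C(X,F)$. The map $u\mapsto\operatorname{ev}_u$ is linear because the elements of $X$ are linear, $\operatorname{ev}_x=1$ because they have value $1$ at $x$, and it is equivariant: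
\[
(k\operatorname{ev}_u)(f)=\operatorname{ev}_u(k^{-1}\cdot f)=f(ku)=\operatorname{ev}_{ku}(f)\qquad(k\in H_{(S)}).
\]
So $u\mapsto m(\operatorname{ev}_u)$ is linear, $H_{(S)}$-invariant, and has value $1$ at $x$.

(2)$\Rightarrow$(1). In (2) the set $S$ may depend on the module, so we put all obstructions into one module. Suppose that no $H_{(S)}$ is $F$-amenable. For each finite $S\subseteq N$ choose a zero-dimensional $H_{(S)}$-flow $Y_S$ with no invariant mean, let $\hat Y_S$ be the $H$-flow of Lemma~\ref{lem:coind}, and let $X=\prod_S\hat Y_S$, a zero-dimensional $H$-flow. Apply (2) to the smooth module $C(X,F)$ and the vector $1$. After scaling, we obtain a finite $S$ and an $H_{(S)}$-invariant mean on $X$. Transporting it along the $H_{(S)}$-equivariant map $X\to\hat Y_S\to Y_S$ gives an invariant mean on $Y_S$, a contradiction.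

For the consequence apply (2) to $U=FW/V$ and the vector $x+V$; for the last sentence use Lemma~\ref{lem:Famen}(c).
\end{proof}

The hypotheses on $M$ are used only in (1)$\Rightarrow$(2), through Proposition~\ref{prop:flow}.

\section{An exact criterion for sorts}\label{sec:sorts}

Condition (2) of Theorem~\ref{thm:amenable} concerns all smooth modules, whereas the modules $FW/V$ are finitely generated, because $H$ has finitely many orbits on $W$. The separation property for all sorts corresponds exactly to the finitely generated case, and on the side of flows it asks for a mean only on the functions that the proof above evaluates. Let $T\subseteq N$ and $A\subseteq F$ be finite and let $W$ be a sort. By Lemma~\ref{lem:shift}, a nonempty closed $H_{(T)}$-invariant set $X\subseteq A^W$ is a zero-dimensional $H_{(T)}$-flow. Let $e_w\in C(X,F)$ be the coordinate function $e_w(f)=f(w)$, and let $\operatorname{Aff}(X)\le C(X,F)$ be the span of $1$ and all $e_w$. We have $(ke_w)(f)=(k^{-1}\cdot f)(w)=f(kw)$, that is, $ke_w=e_{kw}$, so $\operatorname{Aff}(X)$ is a submodule.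

\begin{theorem}\label{thm:sorts}
Let $N$, $M$, $H$ and $F$ be as in Theorem~\ref{thm:amenable}. The following are equivalent.
\begin{enumerate}
\item[(i)] $N$ has the separation property for all sorts $W$ of $N^{eq}$ over $F$.
\item[(ii)] Condition \textup{(2)} of Theorem~\ref{thm:amenable} holds for all finitely generated smooth $FH$-modules $U$.
\item[(iii)] For every finite $T\subseteq N$, sort $W$ of $N^{eq}$, finite $A\subseteq F$ and nonempty closed $H_{(T)}$-invariant $X\subseteq A^W$, there are a finite $S$ with $T\subseteq S\subseteq N$ and an $H_{(S)}$-invariant linear map $m:\operatorname{Aff}(X)\to F$ with $m(1)=1$.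
\end{enumerate}
\end{theorem}

\begin{proof}
(i)$\Rightarrow$(ii). We write $U$ as a quotient of a single $FN^{n'}$. Let $U$ be generated by $u_1,\dots,u_k$, all fixed by $H_{(T)}$, and let $\bar t\in N^n$ enumerate $T$. The first $n$ coordinates will record a translate of $\bar t$, and an equality among $k+1$ further coordinates will record the index of a generator. Define a linear map $\beta:FN^{n+k+1}\to U$ on basis elements $(\bar a,y_0,y_1,\dots,y_k)$ as follows. If $\bar a=h\bar t$ for some $h\in H$, the elements $y_1,\dots,y_k$ are distinct, and $y_0=y_j$ for some $j\ge1$, the image is $hu_j$; otherwise it is $0$. This is well defined: $j$ is unique, and $h\bar t=h'\bar t$ implies $h^{-1}h'\in H_{(T)}$, so $hu_j=h'u_j$. It is $H$-equivariant, because the conditions are $H$-invariant and $g\in H$ replaces $h$ by $gh$ and keeps $j$. It is surjective, because $N$ has $k$ distinct elements and the vectors $hu_j$ span $U$. So $U\cong FW/V$ with $W=N^{n+k+1}$ and $V=\ker\beta$, and (i) applies to a preimage of $x$.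

(ii)$\Rightarrow$(iii). The $FH_{(T)}$-module $\operatorname{Aff}(X)$ is smooth, and it is finitely generated, by $1$ and one $e_w$ for each of the finitely many $H_{(T)}$-orbits on $W$. To apply (ii) we need an $FH$-module, so we induce: let $U=FH\otimes_{FH_{(T)}}\operatorname{Aff}(X)$. As a vector space $U$ is the direct sum of the copies $r\otimes\operatorname{Aff}(X)$, where $r$ runs over representatives of the cosets $rH_{(T)}$; in particular $x=1\otimes1\ne0$. The module $U$ is generated by the elements $1\otimes\varphi$ with $\varphi$ among the generators above. It is smooth, since $h\otimes\varphi$ is fixed by $hLh^{-1}$, where the stabilizer $L$ of $\varphi$ in $H_{(T)}$ is open in $H$. By (ii) there are a finite $S_1$ and an $H_{(S_1)}$-invariant linear $f:U\to F$ with $f(x)\neq0$. Put $S=S_1\cup T$ and $m(\varphi)=f(1\otimes\varphi)/f(x)$. Then $m(1)=1$, and for $k\in H_{(S)}$ we have $1\otimes k\varphi=k(1\otimes\varphi)$, so $m(k\varphi)=m(\varphi)$.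

(iii)$\Rightarrow$(i). Let $V\le FW$ be $H$-invariant and $x=\sum_wx_ww\notin V$. Choose a finite $T\subseteq N$ such that $H_{(T)}$ fixes each element of the support of $x$, and apply Proposition~\ref{prop:flow} to $U=FW/V$ and $x+V$, obtaining sets $A_u$ and a flow $X_0$. The set $A=\bigcup_{w}A_{w+V}$ is finite, because $A_{w+V}$ depends only on the $H$-orbit of $w$. Let $X\subseteq A^W$ be the image of $X_0$ under the continuous equivariant map that sends a functional $f'$ to the function $w\mapsto f'(w+V)$. Then $X$ is nonempty, compact and $H_{(T)}$-invariant, and each of its elements kills $V$ and has value $1$ at $x$. In $\operatorname{Aff}(X)$ this reads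
\[
\sum_wv_we_w=0\quad\text{for } \sum_wv_ww\in V,\qquad \sum_wx_we_w=1 .
\]
Take $S$ and $m$ from (iii) and put $f(w)=m(e_w)$. Then $f(kw)=m(ke_w)=f(w)$ for $k\in H_{(S)}$, $f(v)=m(0)=0$ for $v\in V$, and $f(x)=m(1)=1$.
\end{proof}

\section{The examples revisited}\label{sec:revisit}

\emph{The pure set.} The group $\operatorname{Sym}(\mathbb{Q})$ is amenable. Indeed, for a flow $X$ the regular Borel probability measures form a weak$^*$ compact convex set; averaging shows that each finite subgroup $\operatorname{Sym}(B)$, with $B\subseteq\mathbb{Q}$ finite, fixes a measure; and compactness and the density of $\bigcup_B\operatorname{Sym}(B)$ finish the argument as in Lemma~\ref{lem:closure}(b). By Theorem~\ref{thm:amenable} the pure set has the separation property for all sorts in characteristic $0$, in contrast with Example~\ref{ex:pure}.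

\emph{One cyclic order.} By Lemma~\ref{lem:Lambda}(b), the stabilizer $\Lambda_z$ is the automorphism group of $(\mathbb{Q}\setminus\{z\},\prec_z)$, the interval $(z,\infty)$ followed by the interval $(-\infty,z)$. This is a countable dense linear order without endpoints, so $\Lambda_z\cong\Gamma$ is extremely amenable. By Lemma~\ref{lem:Famen}(b) and Theorem~\ref{thm:amenable}, $(\mathbb{Q},R)$ has the separation property for all sorts over every field. The group $\Lambda$ itself is not $F$-amenable for any $F$. To see this, let $X\subseteq\{0,1\}^{\mathbb{Q}^2}$ be the set of indicator functions of the linear orders $\prec$ on $\mathbb{Q}$ that induce $R$. It is nonempty, $\Lambda$-invariant, and closed since it is defined by conditions on finitely many coordinates at a time. On $X$ we have $e_{(a,b)}+e_{(b,a)}=1$ for $a\neq b$, and $e_{(a,b)}+e_{(b,c)}+e_{(c,a)}=2$ for $(a,b,c)\in R$, because in each of the three possible arrangements exactly one of $a\prec b$, $b\prec c$, $c\prec a$ fails. By Lemma~\ref{lem:Lambda}(a), an invariant mean has one value $\alpha$ on all $e_{(a,b)}$ with $a\ne b$. Then $2\alpha=1$ and $3\alpha=2$, so $\alpha=1$ and $2=1$, which is absurd.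

\emph{Infinitely many cyclic orders.} For the structure $N$ of Theorem~\ref{thm:counter}, that theorem and Theorem~\ref{thm:amenable} show that no $H_{(S)}$ is $F$-amenable for any field $F$; taking $F=\mathbb{Q}$ and using Lemma~\ref{lem:Famen}(c), no $H_{(S)}$ is amenable. The cause can be located. If $D$ is a class disjoint from $S$, the setwise stabilizer $L$ of $D$ in $H_{(S)}$ is open, since it contains $H_{(S\cup\{d\})}$ for $d\in D$, and restriction to $D$ is a continuous surjection from $L$ onto a copy of $\Lambda$. The flow $X$ above thus becomes an $L$-flow with no invariant mean. Each class is an independent non-amenable piece that one point would repair, and no finite $S$ meets them all.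

\begin{thebibliography}{9}

\bibitem{Evans}
David M. Evans, \emph{Permutation modules for Ramsey structures}, arXiv:2603.29606 (2026).

\bibitem{KPT}
Kechris, Pestov and Todorcevic, \emph{GAFA} \textbf{15} (2005).

\bibitem{Pestov}
Pestov, \emph{Trans. AMS} \textbf{350} (1998).

\end{thebibliography}
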